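# Approximate counting of induced matchings in degenerate graphs

## Degeneracy, induced matchings, and approximate counts

All graphs are finite, simple and without self-loops.

**Definition (degeneracy).** The degeneracy of a graph $G$ is the smallest integer $d$ such that every subgraph of $G$ has a vertex of degree at most $d$.

For example, the star $K_{1,\ell}$ with $\ell\ge1$ has degeneracy $1$: every subgraph is a forest and has a vertex of degree at most $1$, while the star itself has no vertex of degree $0$. Its maximum degree is $\ell$, so a bound on the degeneracy gives no bound on the maximum degree. The complete graph $K_n$ has degeneracy $n-1$.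

**Definition (induced $k$-matching).** An induced $k$-matching in $G$ is an induced subgraph of $G$ isomorphic to $kK_2$, the disjoint union of $k$ edges. Equivalently, it is a set $S$ of $k$ pairwise vertex-disjoint edges of $G$ such that the subgraph of $G$ induced by their $2k$ endpoints has no other edges. We write $V(S)$ for the set of endpoints.

For example, in the path $v_1v_2v_3v_4v_5$ the edges $v_1v_2$ and $v_3v_4$ are disjoint but joined by $v_2v_3$, so they are not an induced $2$-matching. The edges $v_1v_2$ and $v_4v_5$ are one, and it is the only one.

**Definition ($\varepsilon$-approximation).** For $\varepsilon>0$, an $\varepsilon$-approximation of a number $N\ge0$ is a value $\hat N$ with $(1-\varepsilon)N\le\hat N\le(1+\varepsilon)N$.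

For example, $90$ is a $\tfrac1{10}$-approximation of $100$. If $N=0$, the only $\varepsilon$-approximation is $0$; and if $\varepsilon<1$ and $N>0$, every $\varepsilon$-approximation is positive. So an $\varepsilon$-approximation with $\varepsilon<1$ reveals whether $N>0$.

**Definition (computational setting).** We want one randomized algorithm that receives a graph $G$, a positive integer $k$ and a rational $\varepsilon\in(0,1)$. Write $n=|V(G)|$ and let $d$ be the degeneracy of $G$. "With high probability" means that on every input the output is an $\varepsilon$-approximation of the number of induced $k$-matchings of $G$ with probability at least $2/3$. (Taking the median of $O(\log(1/\delta))$ independent runs raises this to $1-\delta$.) The running time must be $f(k,d)\cdot p(n,\varepsilon^{-1})$, where $f$ is computable and $p$ is one fixed polynomial whose degree does not depend on $k$ or $d$.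

For example, time $2^{kd}n^3\varepsilon^{-2}$ is allowed and time $n^{k}$ is not.

## The problem with parameter $k+d$, and the main theorem

Let $N$ denote the number of induced $k$-matchings of $G$.

**Problem.** Is it possible to compute, with high probability, an $\varepsilon$-approximation of $N$ in time $f(k,d)\cdot\mathrm{poly}(|V(G)|,\varepsilon^{-1})$ for some computable function $f$?

The problem comes from Marco Bressan and Marc Roth, "Exact and Approximate Pattern Counting in Degenerate Graphs: New Algorithms, Hardness Results, and Complexity Dichotomies", arXiv:2103.05588 (2021). Two facts frame it. With parameter $k+d$, counting induced $k$-matchings exactly is $\#\mathsf W[1]$-hard, while deciding whether one exists is fixed-parameter tractable. Approximate counting lies between the two.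

**Theorem 1.** There is a randomized algorithm which, on input $(G,k,\varepsilon)$, outputs an $\varepsilon$-approximation of $N$ with probability at least $2/3$ in time
$$(12d)^{2k}\cdot\varepsilon^{-2}\cdot n\cdot\mathrm{poly}(k,d,\log n).$$
In particular the answer to the Problem is **yes**.

Three further theorems follow: a deterministic scheme with an exactly uniform sampler (Theorem 2), a conditional lower bound showing that $d^{\Theta(k)}$ is the right dependence (Theorem 3), and an extension to other induced patterns (Theorem 4).

**Conventions.** Running times are bit or word-RAM times up to polylogarithmic factors. If $d=0$ or $2k>n$, then $N=0$ and we output $0$; so from now on $d\ge1$ and $2k\le n$. We replace $\varepsilon$ by $1/\lceil1/\varepsilon\rceil$, which lies in $[\varepsilon/2,\varepsilon]$. We may also assume $\varepsilon^{-1}<n^k$: a graph of degeneracy $d$ has at most $dn$ edges (remove a vertex of minimum degree again and again), so if $\varepsilon^{-1}\ge n^k$ we test all of the at most $(dn)^k\le d^k\varepsilon^{-1}$ sets of $k$ edges and count exactly, within the time bound of Theorem 1. Hence $\log(1/\varepsilon)\le k\log n$.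

The algorithm draws uniform integers from $\{0,\dots,R-1\}$. With fair bits only, draw $\lceil\log_2R\rceil$ bits, accept if the resulting number is below $R$, and repeat otherwise. Each attempt succeeds with probability at least $1/2$. If $t$ integers are needed in total and each draw is cut off after $L=\lceil\log_2(12t)\rceil$ attempts, then some draw is cut off with probability at most $t2^{-L}\le1/12$. Unless this happens, the run agrees with an ideal run. So we analyze ideal draws and add $1/12$ to the failure probability.

## Paths, stars, and exhaustive search

For $k=1$ the number $N$ is the number of edges. For fixed $k$ one can test all sets of $k$ edges, in time about $(dn)^k$; but this has $k$ in the exponent of $n$.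

On the path with edges $e_1,\dots,e_m$ in order, a set of $k$ edges is an induced matching exactly when the indices of consecutive chosen edges differ by at least $3$. Removing two forced gaps between consecutive choices gives $N=\binom{m-2(k-1)}{k}$ whenever $m\ge2(k-1)$. For $m=4$, $k=2$ this is $\binom22=1$, as found above.

On a star, any two edges share the center, so $N=0$ for $k\ge2$. Now let $G_\ell$ be the disjoint union of the star $K_{1,\ell}$ and $k-1$ single edges, with $k\ge2$. A matching uses at most one edge of the star, so an induced $k$-matching consists of one star edge and all the single edges: $N=\ell$. Here $d=1$. This graph will defeat the first two attempts.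

## Two sampling schemes that a vertex of large degree defeats

**Random edges.** Draw a set of $k$ edges uniformly at random, test whether it is an induced matching, and scale the success frequency. On $G_\ell$ the success probability is $\ell/\binom{\ell+k-1}{k}$, and since $\binom{\ell+k-1}{k}\ge\ell^k/k!$, it is at most $k!\,\ell^{1-k}$. So about $\ell^{k-1}/k!$ draws are needed before a single success is expected, and $k$ is back in the exponent of $n$.

**Red and blue vertices.** Suppose first that $G$ has maximum degree $\Delta\geq 1$. Color every vertex red or blue with probability $1/2$ each. Call $S$ *good* if $V(S)$ is red and every vertex outside $V(S)$ with a neighbor in $V(S)$ is blue. Then the edges of a good $S$ are connected components of the graph induced by the red vertices; conversely, any $k$ components of the red graph that are single edges form a good induced $k$-matching. With $t$ such components there are exactly $\binom tk$ good matchings, so counting them is trivial. A given $S$ has at most $2k(\Delta-1)$ outside neighbors, hence is good with probability at least $2^{-2k\Delta}$, which depends on $k$ and $\Delta$ only.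

In $G_\ell$ every induced $k$-matching contains the center of the star, whose $\ell-1$ other neighbors must all be blue. So a given $S$ is good with probability $2^{-(2k+\ell-1)}$, exponentially small in $n$ for fixed $k$. The scheme stops working exactly here: a bound on the degeneracy does not bound the number of neighbors of $V(S)$.

What it does bound is the number of *out*-neighbors in a suitable orientation. That is enough to check that $S$ is induced: an unwanted edge between two vertices of $V(S)$ is an outgoing arc of one of them, so it is excluded as soon as the out-neighbors of all vertices of $V(S)$ are under control.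

## Orientations with out-degree at most $d$

**Construction of the orientation.** Repeatedly remove a vertex of minimum degree from what remains of $G$ (linear time; Matula–Beck), and orient each edge from the endpoint removed earlier to the one removed later. The orientation is acyclic, since arcs go forward in the removal order. Let $N^+(v)$ be the set of out-neighbors of $v$. Its size is the degree of $v$ at the moment of removal, which is at most $d$ because the remaining graph is a subgraph of $G$ and $v$ has minimum degree in it. The process also computes $d$: let $d^*$ be the largest degree at removal, so that $d^*\le d$. In any subgraph, the vertex that is removed first has degree at most $d^*$, so $d\le d^*$.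

**Definition (sources, targets, $c(S)$).** For an induced $k$-matching $S$, write its edges as arcs $u_i\to v_i$. The $u_i$ are its *sources* and the $v_i$ its *targets*. Put
$$c(S)=\Big|\bigcup_{x\in V(S)}N^+(x)\setminus V(S)\Big|,\qquad D:=k(2d-1).$$

Each source has its target among its at most $d$ out-neighbors, so it contributes at most $d-1$ vertices to the union, and each target contributes at most $d$. Hence
$$c(S)\le k(d-1)+kd=D. \tag{1}$$

For example, orient the path on five vertices as $v_1\to v_2\to v_3\to v_4\to v_5$ (removal in the order $v_1,\dots,v_5$). For $S=\{v_1v_2,v_4v_5\}$ the sources are $v_1,v_4$, the targets $v_2,v_5$, and the only out-neighbor outside $V(S)$ is $v_3$, so $c(S)=1$. Here $D=2$.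

## Well-colored matchings live in disjoint stars

Give the sources one color, the targets another, and the outside out-neighbors a third.

**Definition (well-colored).** Let $A,B,C\subseteq V(G)$ be pairwise disjoint, not necessarily covering $V(G)$. Let $W(A,B,C)$ be the set of induced $k$-matchings $S$ of $G$ whose sources all lie in $A$, whose targets all lie in $B$, and which satisfy $N^+(x)\setminus V(S)\subseteq C$ for all $x\in V(S)$.

To count $W(A,B,C)$ we define three kinds of sets that can be read off the coloring locally:

* $A'$ is the set of $u\in A$ with exactly one out-neighbor outside $C$, this out-neighbor lying in $B$;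
* $B'$ is the set of $v\in B$ with $N^+(v)\subseteq C$;
* $L(v)=\{u\in A':u\to v\}$ for $v\in B'$.

For distinct $v,v'\in B'$ the sets $L(v)$ and $L(v')$ are disjoint: a common element would have two out-neighbors in $B$, hence two outside $C$. So the sets $\{v\}\cup L(v)$ span disjoint stars with centers $v\in B'$.

**Lemma 1.** $S\in W(A,B,C)$ if and only if $S=\{u_1v_1,\dots,u_kv_k\}$ with $v_1,\dots,v_k\in B'$ distinct and $u_i\in L(v_i)$ for all $i$. Hence $|W(A,B,C)|$ is the elementary symmetric polynomial $e_k$ of the numbers $|L(v)|$, $v\in B'$.

**Proof, from $W$ to stars.** Let $S\in W(A,B,C)$ have arcs $u_i\to v_i$. The $v_i$ are distinct since $S$ is a matching. Since $S$ is induced, the only neighbor of $u_i$ in $V(S)$ is $v_i$. So all out-neighbors of $u_i$ other than $v_i$ are outside $V(S)$ and therefore lie in $C$, while $v_i\in B$ is outside $C$. Thus $u_i\in A'$. The only neighbor of $v_i$ in $V(S)$ is $u_i$, and it is an in-neighbor. So $N^+(v_i)$ is disjoint from $V(S)$, whence $N^+(v_i)\subseteq C$ and $v_i\in B'$. Since $u_i\to v_i$, we get $u_i\in L(v_i)$.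

**Proof, from stars to $W$.** Let the $v_i\in B'$ be distinct and $u_i\in L(v_i)$. The $u_i$ are distinct because the sets $L(v_i)$ are disjoint, and $u_i\ne v_j$ because $A\cap B=\emptyset$. So we have $2k$ vertices and the arcs $u_i\to v_i$. Let $x\to y$ be any arc of $G$ between two of these vertices. Then $y\in A\cup B$, so $y\notin C$. If $x=v_j$, this contradicts $N^+(v_j)\subseteq C$. If $x=u_i$, then $y$ is the unique out-neighbor of $u_i$ outside $C$, which is $v_i$. So the $2k$ vertices induce exactly the edges $u_iv_i$, with sources $u_i\in A$ and targets $v_i\in B$. Moreover the only out-neighbor of $u_i$ outside $C$ is $v_i\in V(S)$, and $v_i$ has none outside $C$; so all out-neighbors outside $V(S)$ lie in $C$. Thus $S\in W(A,B,C)$.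

**Proof, the count.** A member of $W(A,B,C)$ is the same thing as a choice of $k$ distinct centers in $B'$ and one element of $L(v)$ for each chosen $v$; different choices give different sets of arcs. The number of choices is the sum over all $k$-subsets of $B'$ of the product of the sizes $|L(v)|$, which is $e_k$. $\square$

For example, let $G$ consist of two stars with centers $x,y$ and leaves $a_1,a_2,a_3$ and $b_1,b_2$, all arcs pointing from leaf to center, and let $k=2$. Take $A=\{a_1,a_2,b_1,b_2\}$, $B=\{x,y\}$, $C=\{a_3\}$. Then $L(x)=\{a_1,a_2\}$, $L(y)=\{b_1,b_2\}$, and $|W|=e_2(2,2)=4$ out of $N=3\cdot2=6$.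

**Counting $W$.** This step computes $e_k$ quickly. Let $\ell_1,\dots,\ell_r$ be the nonzero values $|L(v)|$, and let $E[i][j]=e_j(\ell_1,\dots,\ell_i)$. Splitting by whether the $i$-th star is used,
$$E[i][j]=E[i-1][j]+\ell_iE[i-1][j-1],\qquad E[0][0]=1,\quad E[0][j]=0\ (j>0),\quad E[i][0]=1. \tag{2}$$
Then $|W|=E[r][k]$. Finding $A',B'$ and the sets $L(v)$ means scanning all out-neighborhoods, and the table has at most $(n+1)(k+1)$ entries. So $O(nd+nk)$ operations suffice, on $O(k\log n)$-bit numbers, because $\sum\ell_i\le n$ gives $E[i][j]\le n^j$.

**Sampling from $W$.** This step turns the table into a uniform element of $W$, if $W\ne\emptyset$. Draw $\rho$ uniformly from $\{0,\dots,E[r][k]-1\}$ and start at $(i,j)=(r,k)$. At $(i,j)$ with $0\le\rho<E[i][j]$ and $j>0$ (so $i>0$, as $E[0][j]=0$):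

* if $\rho<E[i-1][j]$, skip the $i$-th star and go to $(i-1,j)$ with the same $\rho$;
* otherwise let $\rho'=\rho-E[i-1][j]$. Pick the $i$-th center together with its leaf of index $\lfloor\rho'/E[i-1][j-1]\rfloor$, and go to $(i-1,j-1)$ with $\rho'\bmod E[i-1][j-1]$.

In the second case $0\le\rho'<\ell_iE[i-1][j-1]$, so the divisor is positive and the index lies in $\{0,\dots,\ell_i-1\}$. By induction on $i$, this is a bijection between $\{0,\dots,E[i][j]-1\}$ and the choices of $j$ centers among the first $i$ with one leaf each: the numbers below $E[i-1][j]$ encode the choices avoiding star $i$, and division with remainder encodes pairs (leaf, remaining choice). So a uniform $\rho$ gives a uniform element of $W$.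

In the example above, $E[1][1]=2$, $E[1][2]=0$, $E[2][2]=0+2\cdot2=4$. For $\rho=3$ we pick the second star with leaf index $\lfloor3/2\rfloor=1$ and continue at $(1,1)$ with $3\bmod2=1$, which picks the first star with leaf index $1$.

## The factor $q^{c(S)}$ and the proof of Theorem 1

Color the vertices independently, with $A$ and $B$ having probability $1/M$ each and $C$ having probability $q=1-2/M$, and let $X=|W(A,B,C)|$. Membership $S\in W(A,B,C)$ prescribes the colors of exactly $2k+c(S)$ distinct vertices, so
$$\Pr[S\in W(A,B,C)]=M^{-2k}q^{c(S)}. \tag{3}$$

The natural estimator is a rescaled $X$. It is biased: $\mathbb E[M^{2k}X]=\sum_Sq^{c(S)}$, and the exponent $c(S)$ varies with $S$. For the path $v_1\to\dots\to v_n$ with $n\geq 2$ and $k=1$, the edge $v_iv_{i+1}$ has $c=1$ for $i<n-1$ and $c=0$ for $i=n-1$. With $M=4$ and $q=\frac12$ we get $\mathbb E[M^2X]=1+\frac{n-2}2=\frac n2$ instead of $N=n-1$. In general one knows only that the bias lies between $q^D$ and $1$.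

Nor can one in general correct each term inside the table (2) by weighting the chosen edges separately, because $c(S)$ is not a sum over edges: in the path $u_1\to v_1\to w\leftarrow v_2\leftarrow u_2$ the matching $\{u_1v_1,u_2v_2\}$ has $c=1$, while each of its edges, taken alone, has $c=1$ as well. But once a single $S$ is in hand, $c(S)$ is easy to compute. So we sample one $S$ from $W$ and divide by *its* factor.

**Proof of Theorem 1, the parameters.** We choose $M$ so that (3) is not too small. Let $M$ be the least power of two with $M\ge2d+1$. Then $M/2<2d+1$ is an integer, so $M/2\le2d$ and $M\le4d$. Also $M\ge4$, so $q=1-2/M>0$.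

**One sample.** We define a random variable $Z$:

1. Color every vertex independently: $A$ with probability $1/M$, $B$ with probability $1/M$, $C$ with probability $q$.
2. Compute $X=|W(A,B,C)|$. If $X=0$, set $Z=0$.
3. Otherwise draw a uniform $S\in W(A,B,C)$ and set $Z=X\,M^{2k}\,q^{-c(S)}$.

**The sample is unbiased.** Given the coloring, each $S\in W=W(A,B,C)$ is drawn with probability $1/X$. Using (3),
$$\mathbb E[Z]=\mathbb E\Big[\sum_{S\in W}\frac1X\cdot XM^{2k}q^{-c(S)}\Big]=\sum_SM^{2k}q^{-c(S)}\Pr[S\in W]=\sum_S1=N .$$

**The sample is bounded.** This step controls the variance. Since $X\le N$ and $c(S)\le D$ by (1), we have $0\le Z\le KN$ with $K:=M^{2k}q^{-D}$. Hence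
$$\operatorname{Var}Z\le\mathbb E[Z^2]\le KN\cdot\mathbb E[Z]=KN^2 .$$
To bound $K$, note that $q^{-1}=\frac M{M-2}$ decreases in $M$, so $M\ge2d+1$ gives $q^{-1}\le\frac{2d+1}{2d-1}=1+\frac2{2d-1}$. Therefore
$$q^{-D}\le\Big(1+\frac2{2d-1}\Big)^{k(2d-1)}\le e^{2k},\qquad K\le(4d)^{2k}e^{2k}=(4ed)^{2k}\le(12d)^{2k}. \tag{4}$$

**Averaging.** Output the mean of $m=\lceil8(12d)^{2k}\varepsilon^{-2}\rceil$ independent samples. Its variance is at most $KN^2/m$. If $N=0$, the output is always $0$. If $N>0$, Chebyshev's inequality bounds the probability of deviating from $N$ by more than $\varepsilon N$ by
$$\frac{KN^2}{m\,\varepsilon^2N^2}=\frac K{m\varepsilon^2}\le\frac18 .$$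
With the allowance of $\frac1{12}$ for simulating draws, the failure probability is at most $\frac18+\frac1{12}=\frac5{24}<\frac13$.

**Running time.** Coloring takes $\log_2M$ fair bits per vertex with rejection impossible: $M$ is a power of two. Each sample takes $O(n(d+k))$ arithmetic operations. The value $Z=XM^{2k+c(S)}/(M-2)^{c(S)}$ and the running sum, kept over the common denominator $(M-2)^D$, are rationals with $\mathrm{poly}(k,d,\log n)$ bits, because $\log m=O(k\log (12d)+k\log n)$ by the conventions; the same bound applies to the cut-off $L$. The total is $(12d)^{2k}\varepsilon^{-2}\,n\,\mathrm{poly}(k,d,\log n)$, which has the form $f(k,d)\cdot p(n,\varepsilon^{-1})$. $\blacksquare$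

On the five-vertex path with $k=2$ we have $M=4$, $q=\frac12$, and the single matching $S$ has $c(S)=1$: the sample equals $1\cdot4^4\cdot2=512$ with probability $4^{-4}\cdot\frac12=\frac1{512}$ and $0$ otherwise, with mean $1=N$.

## Interpolating away the bias over a small-bias sample space

**Theorem 2.** (a) There is a *deterministic* algorithm computing an $\varepsilon$-approximation of $N$ in time $f(k,d)\cdot\mathrm{poly}(n,\varepsilon^{-1})$ with $f$ computable.
(b) After a preprocessing step taking time $f(k,d)\cdot\mathrm{poly}(n)$, one can decide whether $N>0$ and, if so, output an *exactly uniform* induced $k$-matching in expected time $(12d)^{2k}\cdot n\cdot\mathrm{poly}(k,d,\log n)$.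

For (a) we avoid drawing $S$: the average of $X$ over colorings is, up to scaling, the value at one point of a polynomial whose value at $1$ is $N$, so several such averages determine $N$. Then we replace the average over all colorings by the average over a small explicit set.

**Proof of (a), the polynomial and its interpolation.** Let $P(x)=\sum_Sx^{c(S)}$. Its degree is at most $D$ and $P(1)=N$. In this proof let $M=2^b$ be the least power of two with $M\ge D+3$ (not the $M$ of Theorem 1), and put $x_i=i/M$ for $1\le i\le D+1$. Lagrange interpolation at these $D+1$ points, evaluated at $1=M/M$, gives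
$$N=P(1)=\sum_{i=1}^{D+1}\lambda_iP(x_i),\qquad\lambda_i=\prod_{j\ne i}\frac{1-x_j}{x_i-x_j}=\prod_{j\ne i}\frac{M-j}{i-j},\qquad|\lambda_i|\le M^D, \tag{5}$$
the bound because there are $D$ factors, each with numerator in $(0,M)$ and denominator of absolute value at least $1$. For example, $D=1$ gives $M=4$, $\lambda_1=-2$, $\lambda_2=3$; and indeed $-2P(\frac14)+3P(\frac12)=P(1)$ for $P=1$ and for $P=x$.

**Colorings that realize all $x_i$ at once.** We need colorings whose average count is $M^{-2k}P(x_i)$. For $\chi:V(G)\to\{0,\dots,M-1\}$ let
$$A=\chi^{-1}(M-2),\qquad B=\chi^{-1}(M-1),\qquad C_i=\{v:\chi(v)<i\}.$$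
These are disjoint since $i\le D+1\le M-2$. Let $X_i(\chi)=|W(A,B,C_i)|$, computed by Lemma 1. For fixed $S$, the event $S\in W(A,B,C_i)$ prescribes $\chi$ on the $2k$ vertices of $S$ and asks that $\chi<i$ on $c(S)$ further vertices. So it is a disjoint union of $i^{c(S)}\le M^D$ events, each prescribing $\chi$ on $2k+c(S)$ given vertices. Under uniform $\chi$ its probability is $M^{-2k}x_i^{c(S)}$.

**The sample space.** We now build a small set of colorings under which every prescription of values has almost the right probability. The construction is that of Alon, Goldreich, Håstad and Peralta (1992); here is the full argument. Put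
$$\eta=\frac{\varepsilon}{(D+1)M^{2k+2D}},$$
let $m$ be minimal with $2^m\ge nb/\eta$, and let $F=GF(2^m)$. To construct $F$ we find an irreducible polynomial of degree $m$ over $GF(2)$ by trial division: there are $2^m$ monic candidates, each tested against the polynomials of degree between $1$ and $m/2$, in total time $2^{3m/2}\mathrm{poly}(m)$. Identify $F$ with $GF(2)^m$, let $\langle\cdot,\cdot\rangle$ be the inner product over $GF(2)$, and encode $\chi$ by $nb$ bits $r_0,\dots,r_{nb-1}$, with $b$ bits per vertex. For each $(x,y)\in F^2$ define $\chi_{x,y}$ by
$$r_j=\langle x^j,y\rangle\qquad(x^0=1).$$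

*Parities are nearly unbiased.* For a nonempty index set $U$, bilinearity gives $\bigoplus_{j\in U}r_j=\langle p_U(x),y\rangle$ with $p_U(x)=\sum_{j\in U}x^j$, a nonzero polynomial of degree less than $nb$. For a fixed $x$ with $p_U(x)\ne0$, the map $y\mapsto\langle p_U(x),y\rangle$ is a nonzero linear functional, so the average of $(-1)^{\langle p_U(x),y\rangle}$ over $y$ is $0$; if $p_U(x)=0$, it is $1$. A nonzero polynomial of degree less than $nb$ has fewer than $nb$ roots. So
$$\Big|\mathbb E(-1)^{\bigoplus_{j\in U}r_j}\Big|\le\Pr_x[p_U(x)=0]\le\frac{nb}{2^m}\le\eta. \tag{6}$$
For example, with two bits, $r_0\oplus r_1=\langle1+x,y\rangle$, and $1+x$ vanishes only at $x=1$, so the expectation is exactly $2^{-m}$.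

*Prescribed bits have nearly the right probability.* Let $T$ be an index set and $z\in\{0,1\}^T$. The indicator of $r_T=z$ is $\prod_{j\in T}\frac12\big(1+(-1)^{z_j+r_j}\big)$. Expanding the product and taking expectations,
$$\Pr[r_T=z]=2^{-|T|}\sum_{U\subseteq T}(-1)^{\bigoplus_{j\in U}z_j}\,\mathbb E(-1)^{\bigoplus_{j\in U}r_j}.$$
The term $U=\emptyset$ contributes $2^{-|T|}$, and by (6) the fewer than $2^{|T|}$ others contribute at most $\eta$ in total. So $\big|\Pr[r_T=z]-2^{-|T|}\big|\le\eta$.

**The error.** Let $Y_i=M^{2k}\cdot\mathrm{avg}_{x,y}X_i(\chi_{x,y})$. We have $\mathrm{avg}_{x,y}X_i=\sum_S\Pr_{x,y}[S\in W(A,B,C_i)]$. Each of these probabilities is a sum over at most $M^D$ prescriptions, so it differs from its value $M^{-2k}x_i^{c(S)}$ under uniform $\chi$ by at most $M^D\eta$. Hence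
$$|Y_i-P(x_i)|\le\sum_SM^{2k}\cdot M^D\eta=M^{2k+D}\eta N,$$
and with (5)
$$\Big|\sum_{i}\lambda_iY_i-N\Big|\le(D+1)M^D\cdot M^{2k+D}\eta N=\varepsilon N .$$
The algorithm outputs $\sum_i\lambda_iY_i$.

**The time.** Minimality of $m$ gives $2^m\le2nb/\eta$, so the sample space has size $4^m\le4(nb/\eta)^2=f_1(k,d)\,n^2\varepsilon^{-2}$. For each point we compute $\chi_{x,y}$ in time $\mathrm{poly}(nb,m)$ and then the $D+1$ numbers $X_i$, each in $O(n(d+k))$ operations. The search for the irreducible polynomial takes at most $(2nb/\eta)^{3/2}\mathrm{poly}(m)$. All of this is $f(k,d)\cdot\mathrm{poly}(n,\varepsilon^{-1})$. $\square$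

## Exactly uniform matchings by rejection

**Proof of Theorem 2(b), preprocessing.** We need an upper bound on $N$ that is tight up to a factor of $2$. Run (a) with $\varepsilon=\frac13$ to get $\hat N\in[\frac23N,\frac43N]$. If $\hat N=0$, then $N=0$. Otherwise $N>0$ and $\frac32\hat N\in[N,2N]$; since $2N$ is an integer, the integer $U=\lceil\frac32\hat N\rceil$ also satisfies $N\le U\le2N$.

**One round.** Two rejections cancel the two sources of non-uniformity: the size of $W$ and the factor $q^{c(S)}$. Let $M,q,K$ be as in Theorem 1. Color at random as there and compute $X=|W(A,B,C)|\le N\le U$. Continue with probability $X/U$, otherwise start a new round. Draw $S\in W(A,B,C)$ uniformly. Output $S$ with probability $q^{D-c(S)}$, otherwise start a new round. By (1) the exponent is nonnegative, so this is a probability. All these choices can be made exactly: compare a uniform integer below $U$ with $X$; and $q^{D-c(S)}$ has a power of two as denominator. Uniform integers come from fair bits by rejection without cut-off, in an expected number of at most $2$ attempts.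

**Uniformity and expected time.** In one round a fixed $S$ is output with probability
$$\mathbb E\Big[\mathbf 1[S\in W]\cdot\frac XU\cdot\frac1X\Big]q^{D-c(S)}=\Pr[S\in W]\cdot\frac1U\cdot q^{D-c(S)}=\frac{M^{-2k}q^D}U=\frac1{KU},$$
by (3). This does not depend on $S$, and rounds are independent, so the final output is exactly uniform. A round succeeds with probability $N/(KU)\ge1/(2K)$, so by (4) the expected number of rounds is at most $2K\le2(12d)^{2k}$. Each round takes expected time $n\cdot\mathrm{poly}(k,d,\log n)$, independently of the earlier rounds, which gives the stated expected time. $\blacksquare$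

## A lower bound $d^{\gamma k}$ from 3-coloring

**Hypothesis (H).** There is $\delta_0>0$ such that no bounded-error randomized algorithm decides 3-colorability of $\nu$-vertex graphs in time $O(2^{\delta_0\nu})$.

This is the standard consequence for 3-coloring of the randomized Exponential Time Hypothesis; cf. Impagliazzo–Paturi–Zane 2001.

**Theorem 3.** Under (H) there is a constant $\gamma>0$ such that no algorithm with the success guarantee of the Problem runs in time $f(k)\cdot(d+1)^{\gamma k}\cdot p(n,\varepsilon^{-1})$, for any function $f$ and any polynomial $p$.

So, under (H), the dependence $d^{O(k)}$ of Theorem 1 is optimal up to the constant factor in the exponent.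

The proof splits a 3-coloring instance into $k$ blocks and makes every coloring of a block a vertex; the graph has about $3^{\nu/k}$ vertices, so a running time of $(\text{number of vertices})^{\gamma k}$ is about $3^{\gamma\nu}$.

**Proof, the constants.** Put $\gamma=\delta_0/(4\log_23)$ and suppose that an algorithm as excluded exists, with some $f$ and $p$.

**From independent sets to induced matchings.** This step turns the algorithm into a test for independent $k$-sets. Given a graph $G'$ on $n_0\ge1$ vertices, attach a pendant vertex $v'$ to each vertex $v$. The resulting graph $G''$ has $2n_0$ vertices and maximum degree at most $n_0$, so degeneracy at most $n_0$. If $I$ is an independent set of size $k$ in $G'$, then $\{vv':v\in I\}$ is an induced $k$-matching in $G''$, because each $v'$ has $v$ as its only neighbor. Conversely, pendant vertices are pairwise nonadjacent, so every edge of an induced $k$-matching of $G''$ contains a vertex of $G'$. One such vertex from each edge gives $k$ distinct pairwise nonadjacent vertices of $G'$. So $G''$ has an induced $k$-matching if and only if $G'$ has an independent $k$-set. An $\varepsilon$-approximation with $\varepsilon=\frac12$ is $0$ if and only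 if the count is $0$, so the algorithm decides this with error probability at most $\frac13$. Its time is at most $c'f(k)(n_0+1)^{\gamma k+c}$, where $c,c'$ are constants with $p(2n_0,2)\le c'(n_0+1)^c$; they do not depend on $k$.

**From 3-colorings to independent sets.** Let $Q$ be a graph on $\nu$ vertices and $k$ a constant. Split $V(Q)$ into $k$ parts of size at most $\lceil\nu/k\rceil$. The vertices of $G'$ are the pairs (part, proper 3-coloring of the subgraph of $Q$ induced by the part). Two distinct pairs are adjacent if they belong to the same part, or if some edge of $Q$ between their parts receives equal colors at its two ends. An independent $k$-set of $G'$ contains exactly one coloring for each part, and these combine to a 3-coloring of $Q$ that is proper within and between parts. Conversely, the restrictions of a proper 3-coloring of $Q$ to the parts form an independent $k$-set. So $Q$ is 3-colorable if and only if $G'$ has an independent $k$-set. (If $n_0=0$, answer no.) Moreover $n_0\le k3^{\lceil\nu/k\rceil}\le3k\,3^{\nu/k}$, so $n_0+1\le4k\,3^{\nu/k}$.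

As a check, let $Q=K_4$ and $k=2$, with two parts of two vertices. Each part has $6$ proper colorings, each using a $2$-element subset of the three colors. Two such subsets always meet, and all edges between the parts are present, so $G'$ is the complete graph $K_{12}$. It has no independent $2$-set, and $K_4$ is not 3-colorable.

**The total time.** For fixed $k$, building $G'$ and $G''$ takes $O_k(3^{2\nu/k}\mathrm{poly}(\nu))$, and the algorithm takes at most $c'f(k)(4k\,3^{\nu/k})^{\gamma k+c}$. The total is
$$O_k\big(3^{\nu(\gamma k+c)/k}+3^{2\nu/k}\,\mathrm{poly}(\nu)\big).$$
Choose the constant $k$ so large that $c\log_23/k\le\delta_0/4$ and $2\log_23/k\le\delta_0/4$. Then $3^{\nu(\gamma k+c)/k}=2^{\nu(\gamma\log_23+c\log_23/k)}\le2^{\delta_0\nu/2}$, since $\gamma\log_23=\delta_0/4$, and the second term is at most $2^{\delta_0\nu/4}\mathrm{poly}(\nu)$. The total is $O(2^{\delta_0\nu})$, contradicting (H). The function $f$ was used only at one fixed $k$, so nothing about it is needed. $\blacksquare$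

## Induced patterns with a DAG tree decomposition of small width

For $kK_2$, the well-colored solutions fell apart into stars. For a general pattern they are organized by a tree decomposition of the oriented pattern.

**Definition (reach, DAG tree decomposition).** Let $o$ be an acyclic orientation of a graph $H$. A *source* of $(H,o)$ is a vertex without in-neighbors. Let $\mathrm{Reach}(s)$ be the set of vertices reachable from $s$, including $s$, and $\mathrm{Reach}(B)=\bigcup_{s\in B}\mathrm{Reach}(s)$. Following Bressan, a *DAG tree decomposition* of $(H,o)$ is a rooted tree whose nodes are bags $B$ of sources that cover all sources, such that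
$$\mathrm{Reach}(B_1)\cap\mathrm{Reach}(B_2)\subseteq\mathrm{Reach}(B)\quad\text{whenever }B\text{ lies on the path between }B_1\text{ and }B_2. \tag{7}$$
Its width is $\max|B|$. Let $\mathrm{dtw}(H)$ be the maximum over the acyclic orientations $o$ of $H$ of the minimum width.

For example, let $H$ be the path $abc$. In the orientation $a\to b\leftarrow c$ the sources are $a$ and $c$; two adjacent bags $\{a\},\{c\}$ satisfy (7) trivially and have width $1$. Every other orientation has a single source. So $\mathrm{dtw}(H)=1$.

A case of width $2$ is the six-cycle oriented so that sources $s_1,s_2,s_3$ alternate with sinks $t_{12},t_{23},t_{31}$, where $s_i,s_j\to t_{ij}$. By (7), the bags that contain $s_i$ or $s_j$, that is, those whose reach contains $t_{ij}$, form a subtree $T_{ij}$. The three subtrees meet pairwise (in a bag containing the common source), so by the Helly property of subtrees they share a bag. That bag meets each of $\{s_1,s_2\},\{s_2,s_3\},\{s_3,s_1\}$, hence has at least two elements. Width $2$ is attained by two adjacent bags $\{s_1,s_2\}$ and $\{s_3\}$.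

**Theorem 4.** For every fixed $\tau$ there is a randomized algorithm that, for graphs $H$ on $h$ vertices with $\mathrm{dtw}(H)\le\tau$, $\varepsilon$-approximates (with probability $\ge2/3$) the number of induced copies of $H$ in $G$ in time $f(H)\cdot d^{O(h)}\cdot n^{\tau+O(1)}\cdot\varepsilon^{-2}$ (for $d\ge1$), with $f$ computable. In particular this holds with $\tau=\alpha$ if every connected component of $H$ has independence number at most $\alpha$. (For $kK_2$, and for every disjoint union of cliques, $\alpha=1$.)

**Proof, reduction to oriented patterns.** We count embeddings that respect one orientation at a time. If $d=0$, then $G$ is edgeless and the count is $\binom nh$ or $0$, according to whether $H$ is edgeless; so let $d\ge1$. As before, if $\varepsilon^{-1}\ge n^h$ we count exactly by trying all of the at most $n^h$ maps; so let $\log(1/\varepsilon)\le h\log n$. Let $V(H)=[h]$ and orient $G$ with out-degrees at most $d$ as above. A *strong embedding* is an injection $\varphi:[h]\to V(G)$ preserving adjacency and non-adjacency. Each induced copy of $H$ is the image of exactly $|\mathrm{Aut}(H)|$ strong embeddings. Each strong embedding induces exactly one orientation $o$ of $H$, by $i\to j\iff\varphi(i)\to\varphi(j)$,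 and it is acyclic because the orientation of $G$ is. So the number of copies is
$$\frac1{|\mathrm{Aut}(H)|}\sum_oN_o,$$
where $o$ runs over the acyclic orientations of $H$ and $N_o$ counts the injections $\varphi$ with $\varphi(i)\to\varphi(j)\iff i\to j$ in $o$. Fix $o$, let $\mathrm{out}(i)$ be the set of out-neighbors of $i$ in $o$, write $N^+(Y)=\bigcup_{y\in Y}N^+(y)$, and put
$$c(\varphi)=\big|N^+(\varphi([h]))\setminus\varphi([h])\big|\le hd .$$

**The coloring and the well-colored embeddings.** In this proof let $M$ be the least power of two with $M\ge h(d+1)$. Color each vertex of $G$ independently: color $i$ with probability $1/M$ for each $i\in[h]$, and color $C$ with probability $q=1-h/M$. Let $W$ be the set of $\varphi$ counted by $N_o$ such that $\varphi(i)$ has color $i$ for all $i$ and every vertex of $N^+(\varphi([h]))\setminus\varphi([h])$ has color $C$. Let $V_i$ be the set of vertices of color $i$ that have exactly one out-neighbor of each color $j\in\mathrm{out}(i)$ and all other out-neighbors of color $C$.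

**Local description of $W$.** This step replaces Lemma 1. We claim, identifying $\varphi$ with the tuple $(\varphi(i))_i$, that
$$W=\Big\{(v_i)\in\prod_{i\in[h]}V_i:\ v_i\to v_j\text{ whenever }i\to j\Big\}. \tag{8}$$
Let $\varphi\in W$. The out-neighbors of $\varphi(i)$ inside $\varphi([h])$ are exactly the $\varphi(j)$ with $j\in\mathrm{out}(i)$, with distinct colors $j$, and the others have color $C$. So $\varphi(i)\in V_i$, and arcs of $o$ are preserved.

Conversely, let $(v_i)$ be in the right-hand set. The $v_i$ are distinct because their colors are. If $v_i\to v_j$, then $v_j$ is an out-neighbor of $v_i$ of color $j\ne C$, and since $v_i\in V_i$ this forces $j\in\mathrm{out}(i)$. So arcs are preserved and reflected, and $i\mapsto v_i$ is counted by $N_o$. An out-neighbor of $v_i$ not colored $C$ is the unique one of some color $j\in\mathrm{out}(i)$; since $v_j$ is an out-neighbor of $v_i$ of color $j$, it is $v_j$. So all out-neighbors outside the image have color $C$.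

**Assignments on a bag.** We now show that the part of a tuple reachable from a bag has few possibilities. Fix a DAG tree decomposition of $(H,o)$ of width at most $\tau$; one exists, so enumerating candidates finds one, in time computable from $H$. For a bag $B$ with $R=\mathrm{Reach}(B)$, a *valid assignment* for $B$ is a tuple $(v_i)_{i\in R}$ with $v_i\in V_i$ and $v_i\to v_j$ for all arcs $i\to j$ in $R$. The set $R$ is closed under out-neighbors, and for an arc $i\to j$ the vertex $v_j$ must be the unique out-neighbor of $v_i$ of color $j$. So a valid assignment is determined by its values on $B$, and there are at most $n^{\tau}$ of them (as $|B|\le\tau$). They are listed by trying all values on $B$, propagating along arcs, and checking consistency.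

**Gluing.** We show that elements of $W$ correspond to families of valid assignments, one per bag, that agree on $\mathrm{Reach}(B)\cap\mathrm{Reach}(B')$ for all tree edges $BB'$. Restricting an element of $W$ gives such a family. Conversely, take such a family. Every vertex of $H$ is reachable from a source, and every source is in a bag, so every $i\in[h]$ lies in some $\mathrm{Reach}(B)$. If $i\in\mathrm{Reach}(B_1)\cap\mathrm{Reach}(B_2)$, then by (7) $i$ is in the reach of every bag on the path from $B_1$ to $B_2$. Agreement along the tree edges of this path shows that $B_1$ and $B_2$ assign the same $v_i$. So the family defines a unique tuple $(v_i)_{i\in[h]}$ with $v_i\in V_i$. Every arc $i\to j$ lies inside some $\mathrm{Reach}(B)$, namely any one containing $i$, so $v_i\to v_j$. By (8) the tuple is in $W$. The two maps are inverse to each other.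

**Counting $W$.** Let $a'\sim a$ mean agreement on $\mathrm{Reach}(B)\cap\mathrm{Reach}(B')$, and for a valid assignment $a$ of $B$ let $c_B(a)$ be the number of agreeing families on the subtree below $B$ that use $a$ at $B$. The conditions in different child subtrees are independent once $a$ is fixed, so
$$c_B(a)=\prod_{B'\text{ child of }B}\ \sum_{a'\text{ valid for }B',\ a'\sim a}c_{B'}(a'), \tag{9}$$
with the empty product $1$ at leaves, and $|W|=\sum_ac_{\mathrm{root}}(a)$. The inner sums are tabulated once per child, indexed by the restriction of $a'$ to the intersection, so all values are computed in total time $g(H)\,n^{\tau+O(1)}$ with $g$ computable.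

**Sampling from $W$.** If $|W|>0$, choose the root assignment with probability proportional to $c_{\mathrm{root}}$. Then go top-down: given $a$ at $B$, choose for each child $B'$ an assignment $a'\sim a$ with probability proportional to $c_{B'}(a')$. The probability of a given agreeing family $(a_B)$ is
$$\frac{c_{\mathrm{root}}(a_{\mathrm{root}})}{|W|}\prod_{B}\ \prod_{B'\text{ child of }B}\frac{c_{B'}(a_{B'})}{\sum_{a'\sim a_B}c_{B'}(a')}=\frac{\prod_Bc_B(a_B)}{|W|\prod_Bc_B(a_B)}=\frac1{|W|},$$
because by (9) the denominators belonging to $B$ multiply to $c_B(a_B)$. All $c_B(a_B)$ are positive, since the family itself is counted. So the sample is uniform.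

**The estimator.** As in Theorem 1, let $Z=|W|\,M^hq^{-c(\varphi)}$ with $\varphi\in W$ uniform, and $Z=0$ if $W=\emptyset$. For fixed $\varphi$ counted by $N_o$, membership in $W$ prescribes the colors of $h+c(\varphi)$ distinct vertices, so $\Pr[\varphi\in W]=M^{-h}q^{c(\varphi)}$ and
$$\mathbb E[Z]=\sum_\varphi M^hq^{-c(\varphi)}\Pr[\varphi\in W]=N_o .$$
Since $|W|\le N_o$ and $c(\varphi)\le hd$, we have $0\le Z\le KN_o$ with $K=M^hq^{-hd}$, hence $\operatorname{Var}Z\le KN_o^2$. Now $M\le2h(d+1)$, and $M\ge h(d+1)$ gives $q\ge1-\frac1{d+1}=\frac d{d+1}$. So
$$K\le\big(2h(d+1)\big)^h\Big(1+\frac1d\Big)^{hd}\le\big(2eh(d+1)\big)^h .$$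

**Averaging over all orientations.** By Chebyshev, the mean of $\lceil8\cdot2^{|E(H)|}K\varepsilon^{-2}\rceil$ samples is an $\varepsilon$-approximation of $N_o$ with failure probability at most $2^{-|E(H)|}/8$ (and it is $0$ if $N_o=0$). There are at most $2^{|E(H)|}$ orientations, so with failure probability at most $\frac18$ all estimates are $\varepsilon$-approximations. Then their sum divided by $|\mathrm{Aut}(H)|$ is an $\varepsilon$-approximation of the number of induced copies. Simulating draws adds at most $\frac1{12}$, and $\frac18+\frac1{12}<\frac13$. The number of samples is $f_2(H)\cdot d^{O(h)}\cdot\varepsilon^{-2}$, because $d+1\le2d$, and each costs $g(H)\,n^{\tau+O(1)}$, up to polylogarithmic factors. This is the stated time.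

**Components of bounded independence number.** It remains to bound $\mathrm{dtw}(H)$ by $\alpha$ in the special case. Fix an acyclic orientation. An arc between two sources would give one of them an in-neighbor, so the sources inside a component form an independent set, and there are at most $\alpha$ of them. Use one bag per component, consisting of its sources, and join the bags by an arbitrary tree. The bags cover all sources. The reach sets of different components are disjoint, so (7) holds trivially, and the width is at most $\alpha$. In a disjoint union of cliques, in particular in $kK_2$, each component has independence number $1$. $\blacksquare$
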